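\title{Relatively complemented extensions of lattices that preserve congruences and automorphisms}

\begin{abstract}
Every lattice $K$ whose compact congruences form a lattice has a relatively complemented, congruence-preserving extension. We show that this extension cannot in general be chosen automorphism-preserving as well: the square of the three-element chain and the chain of integers are counterexamples. The obstruction is that congruences of a relatively complemented lattice permute, so that complemented congruences split the extension into direct factors, and two isomorphic factors can be exchanged while the others stay fixed. For distributive lattices with finite intervals we characterize the lattices that do have such an extension, and we show that the square of the three-element chain is the smallest distributive counterexample.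
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Lattices are nonempty and need not be bounded. A \emph{congruence} of a lattice $K$ is an equivalence relation $\theta$ on $K$ such that $a\mathrel{\theta}b$ implies $a\vee c\mathrel{\theta}b\vee c$ and $a\wedge c\mathrel{\theta}b\wedge c$ for all $c$; congruences are the kernels of lattice homomorphisms. Ordered by inclusion they form a lattice $\operatorname{Con}K$. The finitely generated, or \emph{compact}, congruences form a $\{\vee,0\}$-semilattice $\operatorname{Con}_cK$. It is a lattice when any two compact congruences have a greatest compact lower bound; this is automatic for finite $K$, where $\operatorname{Con}_cK=\operatorname{Con}K$.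

A lattice $L$ is \emph{relatively complemented} if for all $a\le x\le b$ in $L$ there is $y\in L$ with $x\wedge y=a$ and $x\vee y=b$. Let $K$ be a sublattice of $L$.
\begin{itemize}
\item $L$ is a \emph{congruence-preserving extension} of $K$ if the map $\operatorname{Con}_cK\to\operatorname{Con}_cL$ that sends $\theta$ to the congruence of $L$ generated by $\theta$ is an isomorphism. Equivalently, every congruence of $K$ is the restriction of exactly one congruence of $L$ (Lemma~\ref{lem:ext}).
\item $L$ is an \emph{automorphism-preserving extension} of $K$ if every automorphism of $K$ extends to a unique automorphism of $L$ and $K$ is closed under all automorphisms of $L$. Closure under $\tau$ and $\tau^{-1}$ gives $\tau(K)=K$ for all $\tau\in\operatorname{Aut}L$, so the condition says that restriction to $K$ is a well-defined group isomorphism $\operatorname{Aut}L\to\operatorname{Aut}K$.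
\end{itemize}
The first condition says that $L$ has the same congruence lattice as $K$, the second that it has the same symmetry group. It is known, see \cite{Wehrung}, that every lattice $K$ such that $\operatorname{Con}_cK$ is a lattice has a congruence-preserving embedding into a relatively complemented lattice. So the congruence lattice survives the passage to a relatively complemented lattice, and one asks whether the symmetry group can survive too. The following problem is posed in \cite{Wehrung}.

\begin{quote}
\emph{Let $K$ be a lattice such that $\operatorname{Con}_cK$ is a lattice. Does $K$ have a relatively complemented, congruence-preserving, automorphism-preserving extension?}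
\end{quote}

We call an extension with these three properties \emph{admissible}. Write $\mathbf n$ for the chain $\{0<1<\dots<n-1\}$. A relatively complemented lattice is an admissible extension of itself. The smallest lattice that is not relatively complemented is $\mathbf 3$. Its obvious extension $\mathbf 2\times\mathbf 2$ has one automorphism too many, and this is repaired by replacing one factor $\mathbf 2$ by a larger simple lattice without symmetries (Section~\ref{sec:small}). One is led to guess that the answer is yes: build $L$ from pieces and make the pieces rigid and different from each other until no unwanted automorphism is left. The guess is wrong, because the automorphisms of $K$, which have to survive, force some of the pieces to be isomorphic.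

\begin{theorem}\label{thm:answer}
Neither $K=\mathbf 3\times\mathbf 3$ nor the chain $K=\mathbb Z$ has a relatively complemented, congruence-preserving, automorphism-preserving extension, although $\operatorname{Con}_cK$ is a lattice in both cases.
\end{theorem}

The group $\operatorname{Aut}K$ acts on $\operatorname{Con}K$, and an admissible extension $L$ has the same group acting on the same lattice. Theorem~\ref{thm:swap} gives a property that this action must have when the congruences of $L$ permute, and Theorem~\ref{thm:answer} follows at once; Sections~\ref{sec:con}--\ref{sec:swap} contain this part. Sections~\ref{sec:lf}--\ref{sec:class} show that for distributive lattices with finite intervals a strengthening of this property is also sufficient (Theorem~\ref{thm:class}); the construction needs a large supply of rigid simple lattices, built in Section~\ref{sec:rigid}. Section~\ref{sec:min} deduces that $\mathbf 3\times\mathbf 3$ is the smallest distributive counterexample.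

\section{Congruences and their extensions}\label{sec:con}

We write $0$ for equality and $1$ for the total relation, the least and largest congruences. A lattice is \emph{simple} if it has exactly two congruences (so it has more than one element), and \emph{rigid} if the identity is its only automorphism. We use the following standard facts about a lattice $L$.
\begin{itemize}
\item[(C1)] $\operatorname{Con}L$ is a complete lattice whose meets are intersections, and it is distributive. In particular a congruence has at most one complement in $\operatorname{Con}L$.
\item[(C2)] Congruence classes are convex sublattices: if $a\mathrel{\theta}b$, then all elements of the interval $[a\wedge b,a\vee b]$ are $\theta$-equivalent.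
\item[(C3)] An element $\kappa$ of a complete lattice is \emph{compact} if $\kappa\le\bigvee A$ implies $\kappa\le\bigvee A_0$ for some finite $A_0\subseteq A$. The compact elements of $\operatorname{Con}L$ are the finitely generated congruences, and every congruence is the join of the compact congruences below it. The compact elements of a power set $\mathcal P(X)$ are the finite subsets.
\item[(C4)] The congruences of $L$ that contain $\psi$ are the pullbacks of the congruences of $L/\psi$.
\item[(C5)] The congruences of a chain are its partitions into convex sets.
\item[(C6)] If $A_1,\dots,A_n$ are bounded, every congruence $\theta$ of $A_1\times\dots\times A_n$ is a product $\theta_1\times\dots\times\theta_n$, and $\operatorname{Con}\prod_iA_i\cong\prod_i\operatorname{Con}A_i$. Indeed, let $u^{(i)}$ agree with $u$ at coordinate $i$ and be $0$ elsewhere. Then $u\mathrel{\theta}v$ if and only if $u^{(i)}\mathrel{\theta}v^{(i)}$ for all $i$: meet with $1^{(i)}$ in one direction and join over $i$ in the other.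
\end{itemize}
For $\tau\in\operatorname{Aut}L$ and $\psi\in\operatorname{Con}L$ put $\tau(\psi)=\{(\tau u,\tau v):(u,v)\in\psi\}$. This is an action of $\operatorname{Aut}L$ on $\operatorname{Con}L$ by lattice automorphisms, and $\tau$ induces an isomorphism $L/\psi\to L/\tau(\psi)$.

For a sublattice $K$ of $L$ and $\theta\in\operatorname{Con}K$ let $\overline\theta$ be the congruence of $L$ generated by $\theta$, and for $\psi\in\operatorname{Con}L$ let $\psi|_K=\psi\cap K^2$. The next lemma passes from compact congruences to all congruences and shows that the passage from $K$ to $L$ respects the action of automorphisms.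

\begin{lemma}\label{lem:ext}
Let $K$ be a sublattice of $L$. Then $L$ is a congruence-preserving extension of $K$ if and only if every congruence of $K$ is the restriction of exactly one congruence of $L$. In this case $\theta\mapsto\overline\theta$ is an isomorphism $\operatorname{Con}K\to\operatorname{Con}L$ whose inverse is restriction, and every $\tau\in\operatorname{Aut}L$ with $\tau(K)=K$ satisfies
\begin{equation}\label{eq:equiv}
\tau(\overline\theta)=\overline{\tau|_K(\theta)}\qquad(\theta\in\operatorname{Con}K).
\end{equation}
\end{lemma}

\begin{proof}
By definition $\overline\theta\le\psi$ if and only if $\theta\le\psi|_K$; hence $\theta\mapsto\overline\theta$ preserves arbitrary joins.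

Suppose that every $\theta$ has exactly one extension $\psi_\theta$. Then $\overline\theta\le\psi_\theta$, so $\theta\le\overline\theta|_K\le\theta$ and $\overline\theta=\psi_\theta$. Every $\psi\in\operatorname{Con}L$ extends $\psi|_K$, so $\theta\mapsto\overline\theta$ and restriction are mutually inverse order-preserving maps. An isomorphism of complete lattices maps the compact elements onto the compact elements, so $L$ is congruence-preserving by (C3).

Conversely, let $\operatorname{Con}_cK\to\operatorname{Con}_cL$ be an isomorphism. By (C3) every $\psi\in\operatorname{Con}L$ is a join of congruences $\overline\kappa$, hence of the form $\overline\theta$. Let $\overline{\theta_1}\le\overline{\theta_2}$ and let $\kappa\le\theta_1$ be compact. Then the compact congruence $\overline\kappa$ lies below the join of the $\overline\lambda$ with $\lambda\le\theta_2$ compact. These $\lambda$ are closed under finite joins, so $\overline\kappa\le\overline\lambda$ for one of them, and $\kappa\le\lambda\le\theta_2$. Thus $\theta_1\le\theta_2$. Applied to $\overline{\overline\theta|_K}\le\overline\theta$ this gives $\overline\theta|_K\le\theta$, so $\overline\theta|_K=\theta$. Hence $\overline\theta$ extends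 $\theta$, and any extension of $\theta$ has the form $\overline{\theta'}$ with $\theta'=\overline{\theta'}|_K=\theta$.

Finally, if $\tau(K)=K$, then $\tau(\overline\theta)$ restricts to $\tau|_K(\theta)$ on $K$, which is \eqref{eq:equiv}.
\end{proof}

\section{The three-element chain and its square}\label{sec:small}

Both the reason for optimism and the obstruction are visible in extensions that are finite products of bounded, simple, relatively complemented lattices. Such a product is relatively complemented, coordinate by coordinate, and by (C6) its congruences are the relations ``agree outside $Y$'' for the sets $Y$ of coordinates. For a statement $\varphi$ let $[\varphi]$ be $1$ if $\varphi$ holds and $0$ otherwise.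

\medskip\noindent\textbf{The chain $\mathbf 3$.} It is rigid, and by (C5) it has four congruences. Embed it in $A_1\times A_2$ by $i\mapsto([i\ge1],[i\ge2])$, with image $(0,0)<(1,0)<(1,1)$. ``Agree outside the first coordinate'' restricts to the congruence collapsing $0,1$, and ``agree outside the second coordinate'' to the one collapsing $1,2$, so the extension is congruence-preserving. For $A_1=A_2=\mathbf 2$ the coordinate swap sends $(1,0)$ to $(0,1)$, outside the chain. Now take $A_1=\mathbf 2$ and let $A_2\not\cong\mathbf 2$ be rigid; such lattices exist by Proposition~\ref{prop:rigid}. An automorphism $\tau$ of $A_1\times A_2$ permutes the two atoms of the congruence lattice. The quotients by these atoms are $A_2$ and $A_1$, which are not isomorphic, so $\tau$ fixes both atoms and induces automorphisms of $A_2$ and $A_1$. These are identities, so $\tau=\mathrm{id}$, and $A_1\times A_2$ is an admissible extension of $\mathbf 3$.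

\medskip\noindent\textbf{The square $K=\mathbf 3\times\mathbf 3$.} By (C5) and (C6), $\operatorname{Con}K\cong(\operatorname{Con}\mathbf 3)^2\cong\mathbf 2^4$ is a Boolean lattice. Its atoms are $\alpha_1,\alpha_2,\beta_1,\beta_2$, where $\alpha_k$ collapses $k-1$ and $k$ in the first coordinate and $\beta_k$ does the same in the second coordinate.

The group $\operatorname{Aut}K$ is $\{\mathrm{id},\sigma\}$ with $\sigma(i,j)=(j,i)$. To see this, note that an automorphism permutes the atoms $(1,0),(0,1)$ of $K$, so after composing with $\sigma$ if necessary it fixes them. It also permutes the join-irreducible elements $(1,0),(2,0),(0,1),(0,2)$. Since $(2,0)$ is the only one of these strictly above $(1,0)$, and $(0,2)$ the only one strictly above $(0,1)$, all four are fixed, and every element of $K$ is a join of some of them. The swap acts on congruences by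
\begin{equation}\label{eq:sigma}
\sigma:\quad\alpha_1\leftrightarrow\beta_1,\qquad\alpha_2\leftrightarrow\beta_2 .
\end{equation}

Embed $K$ in $L=A_1\times A_2\times B_1\times B_2$ by
\[
(i,j)\longmapsto\bigl([i\ge1],\,[i\ge2],\,[j\ge1],\,[j\ge2]\bigr).
\]
The relation ``agree outside $Y$'' restricts to the join of the atoms named by $Y$, so $L$ is a relatively complemented, congruence-preserving extension. Suppose that $\sigma$ extends to $\overline\sigma\in\operatorname{Aut}L$. By \eqref{eq:equiv} and \eqref{eq:sigma}, $\overline\sigma$ maps the extension of $\alpha_2\vee\beta_1\vee\beta_2$ to the extension of $\beta_2\vee\alpha_1\vee\alpha_2$. The quotients of $L$ by these two congruences are $A_1$ and $B_1$, so we obtain an isomorphism $g:A_1\to B_1$. Now forget $\overline\sigma$ and keep $g$. The map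
\[
\tau(s,t,u,v)=(g^{-1}u,\;t,\;gs,\;v)
\]
is an automorphism of $L$, and it sends the element $(2,0)$ of $K$, which is $(1,1,0,0)$ in $L$, to $(0,1,1,0)$. This element is not in $K$, because $[i\ge2]=1$ forces $[i\ge1]=1$. Rigid factors do not help: $\sigma$ makes the two exchanges in \eqref{eq:sigma} together, while a direct product allows each of them alone.

This computation assumes that $L$ is a product. What remains is to show that an arbitrary admissible extension, about which we know only its congruence lattice, has to split in the same way.

\section{Exchanging two direct factors}\label{sec:swap}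

Congruences $\psi_1,\dots,\psi_n$ with meet $0$ embed $L$ into $\prod_iL/\psi_i$. Knowledge of $\operatorname{Con}L$ alone cannot make the embedding onto: $\mathbf 3$ and $\mathbf 2\times\mathbf 2$ have isomorphic congruence lattices. The missing property is permutability. Write $a\mathrel{(\alpha\circ\beta)}c$ if $a\mathrel{\alpha}b\mathrel{\beta}c$ for some $b$. The congruences of $L$ \emph{permute} if $\alpha\circ\beta=\beta\circ\alpha$ for all $\alpha,\beta\in\operatorname{Con}L$; then $\alpha\circ\beta$ is an equivalence relation, and it equals $\alpha\vee\beta$.

\begin{lemma}[Dilworth]\label{lem:dilworth}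
The congruences of a relatively complemented lattice permute.
\end{lemma}

\begin{proof}
Let $\alpha,\beta$ be congruences and $a\mathrel{\alpha}b\mathrel{\beta}c$. We find $d$ with $a\mathrel{\beta}d\mathrel{\alpha}c$; the other inclusion follows by symmetry.

First let $a\le b\le c$, and let $d$ satisfy $b\wedge d=a$ and $b\vee d=c$. Then $a=b\wedge d\mathrel{\beta}c\wedge d=d$ and $c=b\vee d\mathrel{\alpha}a\vee d=d$.

In general put $u=a\vee b\vee c$. We have increasing sequences $a\mathrel{\alpha}a\vee b\mathrel{\beta}u$ and $c\mathrel{\beta}b\vee c\mathrel{\alpha}u$. The first case gives $d_1,d_2\le u$ with $a\mathrel{\beta}d_1\mathrel{\alpha}u$ and $c\mathrel{\alpha}d_2\mathrel{\beta}u$. For $d=d_1\wedge d_2$ we get $d\mathrel{\beta}d_1\wedge u=d_1\mathrel{\beta}a$ and $d\mathrel{\alpha}u\wedge d_2=d_2\mathrel{\alpha}c$.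
\end{proof}

\begin{lemma}\label{lem:crt}
Let the congruences of $L$ permute, and let $\psi_1,\dots,\psi_n\in\operatorname{Con}L$ satisfy $\psi_i\vee\psi_j=1$ for $i\ne j$. Then the canonical map $L\to\prod_iL/\psi_i$ is surjective.
\end{lemma}

\begin{proof}
Induct on $n$; the case $n=1$ is trivial. Let $u_1,\dots,u_n\in L$. By induction there is $u$ with $u\mathrel{\psi_i}u_i$ for $i<n$. Put $\psi=\psi_1\wedge\dots\wedge\psi_{n-1}$. Distributivity gives $\psi\vee\psi_n=\bigwedge_{i<n}(\psi_i\vee\psi_n)=1$, so $\psi\circ\psi_n=1$, and there is $w$ with $u\mathrel{\psi}w\mathrel{\psi_n}u_n$. Then $w\mathrel{\psi_i}u_i$ for all $i\le n$.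
\end{proof}

\begin{theorem}\label{thm:swap}
Let $L$ be a congruence-preserving extension of $K$ whose congruences permute (for instance, $L$ relatively complemented). Assume that every automorphism of $K$ extends to an automorphism of $L$, and that $\tau(K)=K$ for all $\tau\in\operatorname{Aut}L$. Let $\alpha\ne\beta$ be atoms of $\operatorname{Con}K$ with complements $\alpha',\beta'$ in $\operatorname{Con}K$, and suppose that $\sigma(\alpha)=\beta$ for some $\sigma\in\operatorname{Aut}K$. Then there is $\rho\in\operatorname{Aut}K$ with $\rho(\alpha)=\beta$, $\rho(\beta)=\alpha$, and $\rho(\gamma)=\gamma$ for every $\gamma\in\operatorname{Con}K$ with $\gamma\le\alpha'\wedge\beta'$.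
\end{theorem}

\begin{proof}
\emph{Splitting $L$.} We want one factor on which only $\alpha$ is visible, one on which only $\beta$ is visible, and one for the rest; the kernels are $\alpha'$, $\beta'$ and $\delta=\alpha\vee\beta$. Distinct atoms satisfy $\alpha\wedge\beta=0$, so $\alpha=\alpha\wedge(\beta\vee\beta')=\alpha\wedge\beta'$; thus $\alpha\le\beta'$, and in the same way $\beta\le\alpha'$. Hence $\alpha'\vee\beta'$ and $\alpha'\vee\delta$ lie above $\alpha'\vee\alpha=1$, and $\beta'\vee\delta\ge\beta'\vee\beta=1$. Moreover
\[
\alpha'\wedge\beta'\wedge\delta=(\alpha'\wedge\beta'\wedge\alpha)\vee(\alpha'\wedge\beta'\wedge\beta)=0,\qquad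
\beta'\wedge\delta=\alpha,\qquad\alpha'\wedge\delta=\beta .
\]
By Lemma~\ref{lem:ext} the same relations hold for the extensions to $L$. So the canonical map
\[
L\longrightarrow L/\overline{\alpha'}\times L/\overline{\beta'}\times L/\overline{\delta}
\]
is injective, and it is surjective by Lemma~\ref{lem:crt}. Identify $L$ with the product and write its elements as $(x,y,z)$. Then $\overline\alpha=\overline{\beta'}\wedge\overline\delta$ is the relation ``equal second and third coordinates'', and $\overline\beta=\overline{\alpha'}\wedge\overline\delta$ is ``equal first and third coordinates''.

\emph{The exchange.} Extend $\sigma$ to $\overline\sigma\in\operatorname{Aut}L$. We have no control over what $\overline\sigma$ does to $\overline\beta$ or to the third factor, so we extract from it a single isomorphism. By \eqref{eq:equiv}, $\overline\sigma(\overline\alpha)=\overline\beta$, and complements are unique, so $\overline\sigma(\overline{\alpha'})=\overline{\beta'}$. Hence $\overline\sigma$ induces an isomorphism $g:L/\overline{\alpha'}\to L/\overline{\beta'}$. Define $\tau\in\operatorname{Aut}L$ by $\tau(x,y,z)=(g^{-1}y,\,gx,\,z)$. By the description above, $\tau$ interchanges $\overline\alpha$ and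 $\overline\beta$.

\emph{The remaining congruences.} Let $\gamma\le\alpha'\wedge\beta'$. Distributivity gives
\[
(\gamma\vee\delta)\wedge(\alpha'\wedge\beta')=\gamma\vee(\delta\wedge\alpha'\wedge\beta')=\gamma,
\]
so $\overline\gamma=(\overline\gamma\vee\overline\delta)\wedge(\overline{\alpha'}\wedge\overline{\beta'})$. By (C4), $\overline\gamma\vee\overline\delta$ is the pullback of a congruence of the third factor, and $\tau$ fixes it because $\tau$ does not change $z$. The congruence $\overline{\alpha'}\wedge\overline{\beta'}$ is ``equal first and second coordinates'', which $\tau$ also fixes. Hence $\tau(\overline\gamma)=\overline\gamma$.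

\emph{Back to $K$.} Since $\tau(K)=K$, the restriction $\rho=\tau|_K$ is an automorphism of $K$, and \eqref{eq:equiv} transfers the three properties from $\tau$ to $\rho$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
An admissible extension satisfies the hypotheses of Theorem~\ref{thm:swap} by Lemma~\ref{lem:dilworth}.

Let $K=\mathbf 3\times\mathbf 3$, in the notation of Section~\ref{sec:small}. Here $\operatorname{Con}_cK=\operatorname{Con}K\cong\mathbf 2^4$. Take $\alpha=\alpha_1$ and $\beta=\beta_1$, so that $\alpha'\wedge\beta'=\alpha_2\vee\beta_2$. An admissible extension would yield $\rho\in\operatorname{Aut}K=\{\mathrm{id},\sigma\}$ with $\rho(\alpha_1)=\beta_1$ and $\rho(\alpha_2)=\alpha_2$. The identity violates the first equation and $\sigma$ the second.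

Let $K=\mathbb Z$. By (C5) a congruence is determined by the set of all $n$ with $n$ equivalent to $n+1$, every subset of $\mathbb Z$ occurs, and this gives $\operatorname{Con}K\cong\mathcal P(\mathbb Z)$. By (C3), $\operatorname{Con}_cK$ is the lattice of finite subsets of $\mathbb Z$. An automorphism $\rho$ preserves covers, so $\rho(n+1)=\rho(n)+1$; thus the automorphisms are the translations, and they act on $\mathcal P(\mathbb Z)$ as translations. Translation by $1$ maps the atom $\{0\}$ to the atom $\{1\}$. An admissible extension would yield a translation that interchanges $0$ and $1$, and there is none.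
\end{proof}

\begin{remark}\label{rem:hyp}
The proof of Theorem~\ref{thm:swap} uses that $\alpha,\beta$ are atoms only through $\alpha\wedge\beta=0$. The argument uses neither the uniqueness of the extended automorphisms nor more of relative complementation than permutability. The three hypotheses on $L$ enter in one step each, and none can be dropped, since the conclusion fails for $K=\mathbf 3\times\mathbf 3$ while any two of them can be met. The extension $L=K$ lacks only permutability. In the notation of Section~\ref{sec:small}, $L=\mathbf 2^4$ lacks only $\tau(K)=K$, since $\sigma$ extends as a permutation of coordinates. A product $L$ of four rigid, pairwise non-isomorphic factors is rigid, by the argument given for $\mathbf 3$ applied to the four coatoms of $\operatorname{Con}L$, so it lacks only the extension of $\sigma$.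
\end{remark}

\section{Locally finite distributive lattices}\label{sec:lf}

Both counterexamples are distributive lattices all of whose intervals $[a,b]$ are finite. We call such lattices \emph{locally finite}, and from now on $K$ is a locally finite distributive lattice. The coordinates $[i\ge k]$ of Section~\ref{sec:small} have an intrinsic meaning: they are the homomorphisms onto $\mathbf 2$. Let $X$ be the set of all surjective homomorphisms $x:K\to\mathbf 2$. The prime filter theorem for distributive lattices says that for $a\not\le b$ there is a prime filter containing $a$ and not $b$; equivalently, the homomorphisms onto $\mathbf 2$ separate the points of any distributive lattice.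

The group $\operatorname{Aut}K$ acts on $X$ by $\sigma x=x\circ\sigma^{-1}$, and $\sigma(\ker x)=\ker(\sigma x)$. \emph{Orbit} always means $\operatorname{Aut}K$-orbit in $X$. For families $f,g$ indexed by $X$ write $f=^*g$ if $f_x=g_x$ for all but finitely many $x$, and for subsets of $X$ write $Y=^*Z$ if their symmetric difference is finite. Fix $e\in K$, put $E=\{x\in X:x(e)=1\}$, and let
\[
\Gamma(K)=\{\pi\in\operatorname{Sym}(X):\ \pi O=O\text{ for every orbit }O,\ \ \pi E=^*E\}.
\]
This is a subgroup of $\operatorname{Sym}(X)$. For $Y\subseteq X$ let
\[
\theta_Y=\{(a,b)\in K^2:x(a)=x(b)\text{ for all }x\notin Y\}=\bigcap_{x\notin Y}\ker x .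
\]

\begin{lemma}\label{lem:lf}
Let $K$ be a locally finite distributive lattice.
\begin{itemize}
\item[(i)] Any $a,b\in K$ satisfy $x(a)=x(b)$ for all but finitely many $x\in X$, and $a=b$ if this holds for all $x\in X$.
\item[(ii)] The map $Y\mapsto\theta_Y$ is an isomorphism $\mathcal P(X)\to\operatorname{Con}K$. Hence $\operatorname{Con}_cK$ is isomorphic to the lattice of finite subsets of $X$.
\item[(iii)] Every $\sigma\in\operatorname{Aut}K$ acts on $X$ as an element of $\Gamma(K)$, and the action is faithful.
\end{itemize}
\end{lemma}

\begin{proof}
We use one device twice. If $c\le c'$ and $x(c)=0$, $x(c')=1$, then for every $t\in K$ the element $t'=(t\vee c)\wedge c'$ lies in $[c,c']$ and satisfies $x(t')=x(t)$.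

(i) If $x(a)\ne x(b)$, then $x(a\wedge b)=0$ and $x(a\vee b)=1$, so $x$ is determined by its restriction to the finite interval $[a\wedge b,a\vee b]$. There are finitely many such restrictions. The second statement is the prime filter theorem.

(ii) Let $\psi\in\operatorname{Con}K$. The prime filter theorem applied to $K/\psi$ shows that $\psi$ is the intersection of the kernels $\ker x\supseteq\psi$. So $\psi=\theta_Y$ for $Y=\{x:\psi\not\subseteq\ker x\}$, and the map is surjective. It preserves inclusions. To see that it reflects them we show
\begin{equation}\label{eq:sep}
\theta_Y\not\subseteq\ker y\qquad\text{for }y\in Y .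
\end{equation}
Choose $a<b$ with $y(a)=0$ and $y(b)=1$. A maximal chain of the finite interval $[a,b]$ contains a covering pair $c\prec c'$ with $y(c)=0$ and $y(c')=1$. Suppose that some $z\in X\setminus\{y\}$ has $z(c)\ne z(c')$, that is, $z(c)=0$ and $z(c')=1$. Choose $t$ with $y(t)\ne z(t)$. Then $y(t')\ne z(t')$, while $y$ and $z$ agree at $c$ and at $c'$; so $c<t'<c'$, a contradiction. Hence $(c,c')\in\theta_{\{y\}}\subseteq\theta_Y$ and $(c,c')\notin\ker y$, which proves \eqref{eq:sep}. Now if $\theta_Y\subseteq\theta_{Y'}$ and $y\in Y\setminus Y'$, then $\theta_Y\subseteq\theta_{Y'}\subseteq\ker y$, contradicting \eqref{eq:sep}. So the map is an order isomorphism, and the statement on $\operatorname{Con}_cK$ follows from (C3).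

(iii) Automorphisms preserve orbits, and $\sigma E=\{y\in X:y(\sigma e)=1\}=^*E$ by (i). If $\sigma$ acts trivially on $X$, then $x(\sigma a)=(\sigma^{-1}x)(a)=x(a)$ for all $x$ and $a$, so $\sigma=\mathrm{id}$ by (i).
\end{proof}

So every locally finite distributive lattice satisfies the hypothesis of the problem. By (ii), $\ker x=\theta_{X\setminus\{x\}}$ determines $x$. By (i), another choice of $e$ changes $E$ by a finite set, so $\Gamma(K)$ does not depend on $e$. By (iii) we regard $\operatorname{Aut}K$ as a subgroup of $\Gamma(K)$.

Finiteness of intervals is needed in (i) and (ii). In the chain $0<1<2<\dots<\infty$ the maps $t\mapsto[t>n]$ all separate $0$ from $\infty$, and they already separate all points, so $y(t)=[t=\infty]$ has $\theta_{\{y\}}=\theta_\varnothing$.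

\begin{example}\label{ex:Z}
For $K=\mathbb Z$ the elements of $X$ are the maps $x_n(t)=[t>n]$, $n\in\mathbb Z$. They form one orbit, and for $e=0$ we get $E=\{x_n:n<0\}$. So $\Gamma(\mathbb Z)$ consists of the permutations of $\mathbb Z$ that preserve the set of negative integers up to a finite set. It contains all translations and all transpositions, and it does not contain $n\mapsto-n$.
\end{example}

Since $\rho(\theta_Y)=\theta_{\rho Y}$ for $\rho\in\operatorname{Aut}K$, Theorem~\ref{thm:swap} applied to the atoms $\theta_{\{x\}}$ says that a lattice with an admissible extension has every transposition inside an orbit among its automorphisms. We shall see that in fact all of $\Gamma(K)$ is forced, and that nothing else is. For the second claim we need one rigid factor for each orbit, and the number of orbits is not bounded.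

\section{A proper class of rigid simple lattices}\label{sec:rigid}

We look for lattices in which relative complementation and simplicity come for free and automorphisms are those of a combinatorial structure that we can design. Lattices of points and lines have these features.

Let $P$ be a set of \emph{points} and $T$ a set of subsets of $P$, the \emph{blocks}. We call $(P,T)$ a \emph{block system} if
\begin{itemize}
\item[(B1)] $T\ne\varnothing$, and every block is a proper subset of $P$ with at least three points;
\item[(B2)] two distinct blocks have at most one common point;
\item[(B3)] any two points are linked by a finite sequence of points in which consecutive ones lie in a common block.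
\end{itemize}
An \emph{isomorphism} $(P,T)\to(P',T')$ is a bijection $P\to P'$ that maps $T$ onto $T'$. The \emph{lines} of $(P,T)$ are the blocks and the two-element sets contained in no block. Two distinct points $p,q$ lie on exactly one line, written $pq$; distinct lines meet in at most one point; and no line equals $P$, since blocks are proper and $|P|\ge4$. Let $S(P,T)$ consist of $\varnothing$, the singletons, the lines and $P$, ordered by inclusion. It is closed under intersection and each of its chains has at most four elements, so it is a bounded lattice with $\wedge=\cap$. We have $\{p\}\vee\{q\}=pq$, and the only element properly containing a line is $P$.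

\begin{lemma}\label{lem:linear}
For a block system $(P,T)$ the lattice $S(P,T)$ is bounded, simple and relatively complemented. Every lattice isomorphism $S(P,T)\to S(P',T')$ has the form $u\mapsto h(u)$ for an isomorphism $h:(P,T)\to(P',T')$.
\end{lemma}

\begin{proof}
\emph{Relative complements.} For $x=a$ take $y=b$, and for $x=b$ take $y=a$. For $a<x<b$ there are four cases.
\begin{itemize}
\item $a=\varnothing$, $x=\{p\}$, $b$ a line: let $y=\{q\}$ with $q\in b\setminus\{p\}$.
\item $a=\varnothing$, $x=\{p\}$, $b=P$: choose $q\ne p$ and $r\notin pq$, and let $y=qr$. If $p\in qr$, then $qr=pq$, which does not contain $r$. So $p\notin y$, whence $x\wedge y=\varnothing$ and $x\vee y=P$.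
\item $a=\varnothing$, $x$ a line, $b=P$: let $y=\{r\}$ with $r\notin x$.
\item $a=\{p\}$, $x$ a line, $b=P$: let $y=pr$ with $r\notin x$. The lines $x\ne y$ meet in $p$ and have join $P$.
\end{itemize}

\emph{Simplicity.} Let $\theta\ne0$. By (C2) there are $u<v$ with $u\mathrel{\theta}v$. Let $y$ satisfy $u\wedge y=\varnothing$ and $u\vee y=v$; then $y\ne\varnothing$ and $\varnothing=u\wedge y\mathrel{\theta}v\wedge y=y$. So $\varnothing\mathrel{\theta}\{p\}$ for any point $p\in y$, by (C2). If $q\ne p$ lies in a common block with $p$, let $r$ be a third point of that block. Then
\[
\{q\}=\{q\}\wedge(\{p\}\vee\{r\})\ \mathrel{\theta}\ \{q\}\wedge(\varnothing\vee\{r\})=\varnothing .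
\]
By (B3) all singletons are $\theta$-equivalent to $\varnothing$. Since $P=\{p\}\vee\{q\}\vee\{r\}$ for $p\ne q$ and $r\notin pq$, we get $\varnothing\mathrel{\theta}P$, and $\theta=1$.

\emph{Isomorphisms.} An isomorphism $\varphi$ maps atoms onto atoms, which defines a bijection $h:P\to P'$. We have $p\in u$ if and only if $hp\in\varphi(u)$, so $\varphi(u)=h(u)$. The blocks are the elements below the top with at least three points, so $h$ maps $T$ onto $T'$.
\end{proof}

The third point on a block is what drives simplicity: three points and no blocks give the Boolean lattice $\mathbf 2^3$.

Ordinals are rigid and pairwise non-isomorphic as ordered sets, so it suffices to encode the order of an ordinal in a block system. We replace each pair $\beta<\gamma$ by a copy of a finite configuration with two marked ends. The configuration must be rigid, so that the ends cannot be interchanged and the interior cannot move. Let $C$ have points $1,\dots,9$ and the six blocks $\{i,i+1,i+3\}$, $1\le i\le6$. The \emph{degree} of a point is the number of blocks containing it.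
\[
\begin{array}{c|ccccccccc}
&1&2&3&4&5&6&7&8&9\\ \hline
124&\bullet&\bullet&&\bullet&&&&&\\
235&&\bullet&\bullet&&\bullet&&&&\\
346&&&\bullet&\bullet&&\bullet&&&\\
457&&&&\bullet&\bullet&&\bullet&&\\
568&&&&&\bullet&\bullet&&\bullet&\\
679&&&&&&\bullet&\bullet&&\bullet\\ \hline
\text{degree}&1&2&2&3&3&3&2&1&1
\end{array}
\]

\begin{lemma}\label{lem:C}
$C$ is a block system whose only automorphism is the identity.
\end{lemma}

\begin{proof}
The three differences within a block are $1,2,3$, so the difference of two points of a block tells their positions in it and hence determines $i$; this gives (B2). The $i$-th and $(i+1)$-st blocks share the point $i+1$, and the blocks cover all points, which gives (B3).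

Let $h$ be an automorphism. It preserves degrees, so it permutes $1,8,9$. The other two points of the blocks $124$, $568$, $679$ of these three points have degrees $\{2,3\}$, $\{3,3\}$, $\{3,2\}$. Hence $h$ fixes $8$, preserves the block $568$ and the set $\{5,6\}$, and permutes $1,9$. The block $679$ meets $\{5,6\}$ and $124$ does not, so $h$ fixes $1$ and $9$ and preserves $679$. Then $h$ fixes $6$, the common point of $568$ and $679$, and hence $5$ and $7$. A block with two fixed points is preserved by (B2), so its third point is fixed. This fixes $4$ (block $457$), then $3$ (block $346$), then $2$ (block $235$).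
\end{proof}

\begin{proposition}\label{prop:rigid}
There is a proper class of pairwise non-isomorphic lattices that are bounded, simple, relatively complemented and rigid.
\end{proposition}

\begin{proof}
For an infinite ordinal $\alpha$ let $P_\alpha$ be the disjoint union of $\alpha$ and the set of triples $(\beta,\gamma,k)$ with $\beta<\gamma<\alpha$ and $2\le k\le8$. For $\beta<\gamma<\alpha$ define $c_{\beta\gamma}:\{1,\dots,9\}\to P_\alpha$ by $1\mapsto\beta$, $9\mapsto\gamma$ and $k\mapsto(\beta,\gamma,k)$ for $2\le k\le8$. Its image is the \emph{gadget} $G_{\beta\gamma}$, with \emph{interior} $I_{\beta\gamma}=G_{\beta\gamma}\setminus\{\beta,\gamma\}$. Let $T_\alpha$ be the set of all images of blocks of $C$ under the maps $c_{\beta\gamma}$.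

The pair $(P_\alpha,T_\alpha)$ is a block system. (B1) is immediate. Distinct gadgets meet in $\{\beta,\gamma\}\cap\{\beta',\gamma'\}$, which has at most one point; with (B2) for $C$ this gives (B2). For (B3), each gadget is connected, each point lies in a gadget, each gadget contains elements of $\alpha$, and any two elements of $\alpha$ lie in a common gadget.

Let $h:(P_\alpha,T_\alpha)\to(P_{\alpha'},T_{\alpha'})$ be an isomorphism. We recover the order from the blocks in three steps. First, an element of $\alpha$ is an end of infinitely many gadgets and so has infinite degree, while all other points have degree at most $3$; hence $h(\alpha)=\alpha'$. Second, consider the graph on $P_\alpha\setminus\alpha$ that joins points lying in a common block. A block lies in one gadget, so no edge joins different interiors, and each interior is connected by the traces $24,235,346,457,568,67$ of the six blocks. So the components are the interiors, and for each $\beta<\gamma<\alpha$ there are $\beta'<\gamma'<\alpha'$ with $h(I_{\beta\gamma})=I_{\beta'\gamma'}$. Third, the blocks meeting $I_{\beta\gamma}$ are exactly the six blocks of $G_{\beta\gamma}$, so $h$ maps these onto the six blocks of $G_{\beta'\gamma'}$,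 and $c_{\beta'\gamma'}^{-1}\circ h\circ c_{\beta\gamma}$ is an automorphism of $C$. By Lemma~\ref{lem:C},
\[
h\circ c_{\beta\gamma}=c_{\beta'\gamma'},\qquad\text{in particular}\qquad h(\beta)=\beta'<\gamma'=h(\gamma).
\]
Thus $h|_\alpha$ is an order isomorphism $\alpha\to\alpha'$, which forces $\alpha=\alpha'$ and $h|_\alpha=\mathrm{id}$. Then $\beta'=\beta$ and $\gamma'=\gamma$ throughout, so $h$ is the identity on every gadget. By Lemma~\ref{lem:linear} the lattices $S(P_\alpha,T_\alpha)$, $\alpha\ge\omega$, are as required.
\end{proof}

\section{The classification}\label{sec:class}

For a finite lattice $K$ let $J(K)$ be the poset of join-irreducible elements, that is, of the $p\ne0$ such that $p=s\vee t$ implies $p\in\{s,t\}$.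

\begin{theorem}\label{thm:class}
For a distributive lattice $K$ all of whose intervals are finite, the following are equivalent.
\begin{itemize}
\item[(a)] $K$ has a relatively complemented, congruence-preserving, automorphism-preserving extension.
\item[(b)] $K$ has a congruence-preserving extension $L$ with permuting congruences such that every automorphism of $K$ extends to $L$ and $\tau(K)=K$ for all $\tau\in\operatorname{Aut}L$.
\item[(c)] Every $\pi\in\Gamma(K)$ is induced by an automorphism of $K$, that is, $\operatorname{Aut}K=\Gamma(K)$.
\end{itemize}
In particular, a finite distributive lattice $K$ has an extension as in \emph{(a)} if and only if $\operatorname{Aut}J(K)=\prod_O\operatorname{Sym}(O)$, where $O$ runs over the orbits of $\operatorname{Aut}J(K)$ on $J(K)$.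
\end{theorem}

The implication (a)$\Rightarrow$(b) is Lemma~\ref{lem:dilworth}. For (b)$\Rightarrow$(c) we want to permute infinitely many factors at once, but Lemma~\ref{lem:crt} handles finitely many congruences only. In fact $L$ is not a full product when $X$ is infinite: two elements of $L$ generate a compact congruence and so differ in finitely many coordinates. The right object is the set of families that agree with the base point $e$ almost everywhere, and the condition $\pi E=^*E$ is what makes a permutation of factors preserve this set.

\begin{lemma}\label{lem:shape}
Let $L$ be a congruence-preserving extension of $K$ with permuting congruences. For $x\in X$ let $\psi_x=\overline{\ker x}$ and $L_x=L/\psi_x$, and let $f_x$ be the image of $f\in L$ in $L_x$. Then $f\mapsto(f_x)_{x\in X}$ is an isomorphism of $L$ onto $\{f\in\prod_xL_x:f=^*(e_x)_{x\in X}\}$.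
\end{lemma}

\begin{proof}
By Lemmas~\ref{lem:ext} and \ref{lem:lf}(ii), $Y\mapsto\overline{\theta_Y}$ is an isomorphism $\mathcal P(X)\to\operatorname{Con}L$, and $\psi_x$ corresponds to $X\setminus\{x\}$. Hence $\bigcap_x\psi_x=\overline{\theta_\varnothing}=0$, and the map is injective.

Let $f\in L$. The congruence generated by $(e,f)$ is compact, so it is $\overline{\theta_F}$ with $F$ finite. For $x\notin F$ we have $\overline{\theta_F}\le\psi_x$, hence $f_x=e_x$.

Conversely, let $f\in\prod_xL_x$ satisfy $f_x=e_x$ outside a finite set $F$. The congruences $\psi_x$ ($x\in F$) and $\overline{\theta_F}$ correspond to the sets $X\setminus\{x\}$ and $F$, any two of which have union $X$. By Lemma~\ref{lem:crt} there is $g\in L$ with $g_x=f_x$ for $x\in F$ and $g\mathrel{\overline{\theta_F}}e$. The last relation gives $g_x=e_x=f_x$ for $x\notin F$, so $g$ is mapped to $f$.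
\end{proof}

\begin{proof}[Proof of (b)$\Rightarrow$(c)]
Identify $L$ with its image in Lemma~\ref{lem:shape}; then $\psi_x$ is the relation ``equal $x$-coordinates''. The image of $K$ in $L_x$ is $K/\ker x\cong\mathbf 2$; write it as $\{0_x<1_x\}$. These need not be bounds of $L_x$. We have $e_x=1_x$ for $x\in E$ and $e_x=0_x$ otherwise.

Let $\pi\in\Gamma(K)$. For each $x$, the points $x$ and $\pi x$ lie in one orbit, so we can choose $\sigma_x\in\operatorname{Aut}K$ with $\sigma_xx=\pi x$ and an extension $\overline{\sigma_x}\in\operatorname{Aut}L$. By \eqref{eq:equiv}, $\overline{\sigma_x}(\psi_x)=\psi_{\pi x}$, so $\overline{\sigma_x}$ induces an isomorphism $g_x:L_x\to L_{\pi x}$. It maps the image of $K$ onto the image of $K$, so $g_x(0_x)=0_{\pi x}$ and $g_x(1_x)=1_{\pi x}$. Let $\tau$ be the automorphism of $\prod_xL_x$ given by $(\tau f)_{\pi x}=g_x(f_x)$. Then $(\tau e)_y=1_y$ for $y\in\pi E$ and $(\tau e)_y=0_y$ otherwise, so $\tau e=^*e$ because $\pi E=^*E$. Both $\tau$ and $\tau^{-1}$ preserve $=^*$, so $f=^*e$ if and only if $\tau f=^*e$; that is, $\tau(L)=L$. By hypothesis $\rho=\tau|_K$ is an automorphism of $K$. From $\tau(\psi_x)=\psi_{\pi x}$ and \eqref{eq:equiv} we get $\ker(\rho x)=\rho(\ker x)=\ker(\pi x)$,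 so $\rho x=\pi x$ for all $x$.
\end{proof}

For (c)$\Rightarrow$(a), Lemma~\ref{lem:shape} dictates the shape of the extension, and only the factors are ours to choose. Let $(S_x)_{x\in X}$ be bounded, simple, relatively complemented lattices. For $a\in K$ let $\hat a=(x(a))_{x\in X}\in\{0,1\}^X\subseteq\prod_xS_x$, and put
\[
L(S)=\Bigl\{f\in\prod_{x\in X}S_x:\ f=^*\hat e\Bigr\},\qquad
\eta_Y=\{(f,g)\in L(S)^2:f_x=g_x\text{ for all }x\notin Y\}\quad(Y\subseteq X).
\]
The set $L(S)$ is a sublattice of the product, and $a\mapsto\hat a$ embeds $K$ in $L(S)$ by Lemma~\ref{lem:lf}(i). We identify $K$ with its image.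

\begin{lemma}\label{lem:build}
Let $L=L(S)$.
\begin{itemize}
\item[(i)] $L$ is a relatively complemented, congruence-preserving extension of $K$, and $Y\mapsto\eta_Y$ is an isomorphism $\mathcal P(X)\to\operatorname{Con}L$.
\item[(ii)] If $\sigma\in\operatorname{Aut}K$ and $S_{\sigma x}=S_x$ for all $x$, then $(\tilde\sigma f)_{\sigma x}=f_x$ defines an automorphism $\tilde\sigma$ of $L$ that extends $\sigma$.
\item[(iii)] For every $\tau\in\operatorname{Aut}L$ there are $\pi\in\operatorname{Sym}(X)$ with $\pi E=^*E$ and isomorphisms $g_x:S_x\to S_{\pi x}$ such that $(\tau f)_{\pi x}=g_x(f_x)$ for all $f\in L$ and $x\in X$.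
\end{itemize}
\end{lemma}

\begin{proof}
(i) For $f\le h\le g$ in $L$ take a relative complement of $h_x$ in $[f_x,g_x]$ at each coordinate. For almost all $x$ this interval is $\{\hat e_x\}$, so the result lies in $L$.

Let $\psi\in\operatorname{Con}L$ and let $Y$ be the set of all $y$ such that $f_y\ne g_y$ for some $(f,g)\in\psi$. Then $\psi\subseteq\eta_Y$, and we show equality. The point is that one pair of $\psi$ that differs at $y$ allows us to change the $y$-coordinate of any element at will. For $h\in L$ and $s\in S_y$ let $h[y{:}s]\in L$ be obtained from $h$ by replacing the $y$-coordinate by $s$. Fix $y\in Y$. By (C2) there is $(f,g)\in\psi$ with $f\le g$ and $f_y<g_y$. Meeting with $f[y{:}1]$ gives $(f,f[y{:}g_y])\in\psi$. The map $s\mapsto f[y{:}s]$ is a homomorphism $S_y\to L$, so the pullback of $\psi$ along it is a congruence of $S_y$. It contains $(f_y,g_y)$ and $S_y$ is simple, so it is the total relation; in particular $(f[y{:}0],f[y{:}1])\in\psi$. Let $h\in L$. Joining with $h[y{:}0]$ gives $((f\vee h)[y{:}0],(f\vee h)[y{:}1])\in\psi$, and meeting with $h[y{:}1]$ gives $(h[y{:}0],h[y{:}1])\in\psi$. By (C2), $(h[y{:}s],h[y{:}t])\in\psi$ for all $s,t\in S_y$. Now if $(f,g)\in\eta_Y$,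 then $f$ and $g$ differ at finitely many coordinates, all in $Y$, and changing them one at a time shows $(f,g)\in\psi$.

So every congruence of $L$ is some $\eta_Y$. Since $(\hat e[y{:}0],\hat e[y{:}1])\in\eta_Y$ if and only if $y\in Y$, we have $\eta_Y\subseteq\eta_{Y'}$ if and only if $Y\subseteq Y'$. Finally $\eta_Y$ restricts to $\theta_Y$ on $K$, so by Lemma~\ref{lem:lf}(ii) every congruence of $K$ has exactly one extension to $L$.

(ii) The formula defines an automorphism of $\prod_xS_x$ because $S_{\sigma x}=S_x$. For $a\in K$ the $\sigma x$-coordinate of $\widehat{\sigma a}$ is $(\sigma x)(\sigma a)=x(a)$, so $\tilde\sigma\hat a=\widehat{\sigma a}$. In particular $\tilde\sigma\hat e=\widehat{\sigma e}=^*\hat e$, and since $\tilde\sigma$ and its inverse preserve $=^*$, we get $\tilde\sigma(L)=L$.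

(iii) By (i) the coatoms of $\operatorname{Con}L$ are the $\eta_{X\setminus\{x\}}$, and $\tau$ permutes them: $\tau(\eta_{X\setminus\{x\}})=\eta_{X\setminus\{\pi x\}}$ for some $\pi\in\operatorname{Sym}(X)$. The projection $L\to S_x$ is surjective with kernel $\eta_{X\setminus\{x\}}$, so $\tau$ induces isomorphisms $g_x:S_x\to S_{\pi x}$ with the stated property. They preserve $0$ and $1$, so $\tau\hat e$ has value $1$ on $\pi E$ and $0$ elsewhere. Since $\tau\hat e\in L$, we get $\pi E=^*E$.
\end{proof}

\begin{proof}[Proof of (c)$\Rightarrow$(a)]
By Proposition~\ref{prop:rigid} choose pairwise non-isomorphic lattices $S_O$ as described there, one for each orbit $O$. Put $S_x=S_O$ for $x\in O$ and $L=L(S)$. By Lemma~\ref{lem:build}(i),(ii), $L$ is a relatively complemented, congruence-preserving extension of $K$, and every $\sigma\in\operatorname{Aut}K$ has the extension $\tilde\sigma$.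

Let $\tau\in\operatorname{Aut}L$, with $\pi$ and $g_x$ as in Lemma~\ref{lem:build}(iii). Since $S_x\cong S_{\pi x}$, the points $x$ and $\pi x$ lie in the same orbit; so $\pi\in\Gamma(K)$. Since $S_x=S_{\pi x}$ is rigid, $g_x=\mathrm{id}$; so $(\tau f)_{\pi x}=f_x$. By (c), $\pi$ is induced by some $\sigma\in\operatorname{Aut}K$, and then $\tau=\tilde\sigma$. Thus every automorphism of $L$ has the form $\tilde\sigma$ with $\tilde\sigma|_K=\sigma$. Hence $K$ is closed under $\operatorname{Aut}L$, and an automorphism of $L$ is determined by its restriction to $K$, so extensions are unique.
\end{proof}

\begin{proof}[Proof of the finite case]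
Let $K$ be finite. For $p\in J(K)$ put $x_p(t)=[t\ge p]$. If $p\le s\vee t$, then $p=(p\wedge s)\vee(p\wedge t)$, so $p\le s$ or $p\le t$; hence $x_p\in X$. Conversely, for $x\in X$ the least element $p$ of $x^{-1}(1)$ is nonzero, $x=x_p$, and $p=s\vee t$ gives $x(s)=1$ or $x(t)=1$, so $p\in\{s,t\}$. Thus $p\mapsto x_p$ is a bijection $J(K)\to X$, and $\sigma x_p=x_{\sigma p}$ for $\sigma\in\operatorname{Aut}K$. By the representation theorem for finite distributive lattices, $t\mapsto\{p\in J(K):p\le t\}$ is an isomorphism of $K$ onto the lattice of down-sets of $J(K)$. Hence every automorphism of the poset $J(K)$ is the restriction of an automorphism of $K$, and $\operatorname{Aut}K$ acts on $X=J(K)$ as $\operatorname{Aut}J(K)$. The condition $\pi E=^*E$ is void for finite $X$, so $\Gamma(K)=\prod_O\operatorname{Sym}(O)$, and (c) is the stated equation.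
\end{proof}

\begin{example}
If $K$ is rigid, all orbits are singletons and $\Gamma(K)$ is trivial; so every finite chain and the chain $\mathbb N$ have admissible extensions. If $K$ is $\mathbf 2\times\mathbf 2$ with a new top element, then $J(K)=\{p,q,r\}$ with $p,q<r$, the orbits are $\{p,q\}$ and $\{r\}$, and the criterion holds. For $\mathbb Z$ it fails by Example~\ref{ex:Z}, since a transposition is not a translation.
\end{example}

\begin{remark}
Taking $S_x=\mathbf 2$ for all $x$ in Lemma~\ref{lem:build}(i),(ii), we see that for every locally finite distributive lattice $K$ the lattice $\{f\in\mathbf 2^X:f=^*\hat e\}$ is a relatively complemented, congruence-preserving extension to which all automorphisms of $K$ extend. So in this class the only obstruction is the combination of these properties with the requirement that $K$ be closed under all automorphisms of $L$.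
\end{remark}

\section{The smallest distributive counterexample}\label{sec:min}

\begin{corollary}\label{cor:min}
Up to isomorphism, $\mathbf 3\times\mathbf 3$ is the unique distributive lattice of smallest size for which the answer to the problem is negative.
\end{corollary}

\begin{proof}
The lattice $\mathbf 3\times\mathbf 3$ has $9$ elements and no admissible extension. Infinite lattices are larger, so it suffices to show that a finite distributive lattice $K$ without admissible extension is isomorphic to $\mathbf 3\times\mathbf 3$ or has at least $10$ elements. Let $P=J(K)$ and $G=\operatorname{Aut}P$. A down-set of $P$ is determined by the antichain of its maximal elements, so $|K|$ is the number of antichains of $P$, the empty one included. By Theorem~\ref{thm:class}, $G\ne\prod_O\operatorname{Sym}(O)$.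

\emph{A non-uniform pair of orbits.} Orbits are antichains, since $p<\sigma p$ would give an infinite chain $p<\sigma p<\sigma^2p<\cdots$. Call two orbits $O\ne O'$ \emph{uniform} if all pairs in $O\times O'$ stand in the same relation: $<$, $>$, or incomparable. If all pairs of orbits were uniform, every orbit-preserving permutation would be an automorphism of $P$. So some $O\ne O'$ are not uniform. If $O=\{p\}$, then $G$ fixes $p$ and is transitive on $O'$, which makes the pair uniform; so $|O|\ge2$, and $|O'|\ge2$ by symmetry. In particular $|P|\ge4$.

\emph{The comparabilities between them.} Let $p,p'\in O$ and $q,q'\in O'$. The relations $p<q$ and $p'>q'$ cannot both hold: with $p'=\sigma p$ we would get $\sigma q>p'>q'$ inside the antichain $O'$. After interchanging $O$ and $O'$ if necessary, all comparabilities have the form $p<q$, and by non-uniformity $O\times O'$ contains both a comparable and an incomparable pair. By transitivity the number of elements of $O'$ above $p$ is the same for all $p\in O$, so each $p\in O$ is below some but not all elements of $O'$. In the same way each $q\in O'$ is above some but not all elements of $O$. If $|O|=|O'|=2$, we can therefore write $O=\{a,c\}$ and $O'=\{b,d\}$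 so that $a<b$ and $c<d$ are the only comparabilities in $O\cup O'$.

\emph{Counting.} If $|P|=4$, then $P=O\cup O'$ is the disjoint union of two $2$-element chains, and its down-sets form the lattice $\mathbf 3\times\mathbf 3$. Let $|P|\ge5$. If $P$ has a $3$-element antichain, its $8$ subsets and at least $2$ further singletons give $|K|\ge10$. Otherwise the antichains $O,O'$ have two elements each, and the empty set, at least $5$ singletons and the four pairs $\{a,c\},\{b,d\},\{a,d\},\{b,c\}$ give $|K|\ge1+5+4=10$.
\end{proof}

\begin{thebibliography}{9}
\bibitem{Wehrung}
Friedrich Wehrung, \emph{Forcing extensions of partial lattices}, arXiv:math/0501378 (2005).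
\end{thebibliography}
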